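# A quadratic term in the coproduct of a skew polynomial variable

## Sweedler's algebra with one more variable

Let $k$ be a field of any characteristic. Let $R$ be the algebra with generators $g,\theta$ and relations
$$g^2=1,\qquad \theta^2=0,\qquad g\theta=-\theta g,$$
with basis $1,g,\theta,g\theta$. Adjoin a variable $x$ that anticommutes with both generators, $xg=-gx$ and $x\theta=-\theta x$, and call the result $T$. Its elements are uniquely $\sum_i r_ix^i$ with $r_i\in R$. On $T$ put
$$\Delta(g)=g\otimes g,\qquad \Delta(\theta)=\theta\otimes 1+g\otimes\theta, \tag{1}$$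
$$\Delta(x)=x\otimes 1+g\otimes x+\theta\otimes x^2 . \tag{2}$$

We shall check that $T$ is a Hopf algebra with Hopf subalgebra $R$. The point of interest is the last term of (2): $R$ was enlarged by one variable $x$, and the coproduct of $x$ contains $x^2$. Can one get rid of the square by choosing the variable better? For this $T$ one cannot, and that answers a question about Hopf algebras obtained by adjoining one variable.

Why these relations? Suppose we want (2) to be coassociative. The two iterated coproducts of $x$ are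
$$\Delta(x)\otimes1+\Delta(g)\otimes x+\Delta(\theta)\otimes x^2\quad\text{and}\quad x\otimes 1\otimes 1+g\otimes\Delta(x)+\theta\otimes\Delta(x^2).$$
They agree if (1) holds and if $\Delta(x^2)=x^2\otimes1+1\otimes x^2$. The last equation says that the square of the three-term sum (2) has only two terms. This is what the relations arrange: the three terms anticommute pairwise, $\theta^2=0$ kills the square of the third, and $g^2=1$ cleans up the square of the second.

## Hopf Ore extensions and their third condition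

All algebras are over $k$, and $\otimes=\otimes_k$. For a Hopf algebra we write $\Delta$ for the comultiplication, $\varepsilon$ for the counit, $S$ for the antipode, and $\Delta(r)=r_1\otimes r_2$ with summation understood. The maps $\Delta,\varepsilon$ are algebra maps and $S(r_1)r_2=\varepsilon(r)1=r_1S(r_2)$. Antipodes are not assumed bijective. Since $(\varepsilon\otimes\mathrm{id})\Delta=\mathrm{id}$, the map $\Delta$ is injective.

An element $h$ is group-like if $\Delta(h)=h\otimes h$ and $\varepsilon(h)=1$; it is then invertible with inverse $S(h)$. An element $y$ is primitive if $\Delta(y)=y\otimes1+1\otimes y$. In $R$ above, $g$ is group-like; $x^2\in T$ will be primitive. A subspace $F$ is a subcoalgebra if $\Delta(F)\subset F\otimes F$. For instance the span of $1$ and a primitive element is a subcoalgebra, while $R+Rx\subset T$ is not, because of the term $\theta\otimes x^2$. A Hopf subalgebra is a subalgebra that is a subcoalgebra and is stable under $S$.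

**Definition (skew polynomial extension).** Let $\sigma$ be an algebra automorphism of $R$, and $\delta$ a $k$-linear $\sigma$-derivation, that is, $\delta(ab)=\sigma(a)\delta(b)+\delta(a)b$. Then $R[x,\sigma,\delta]$ is the algebra generated by $R$ and $x$ with relations $xr-\sigma(r)x=\delta(r)$ for $r\in R$. Every element is uniquely $\sum_i r_ix^i$ with $r_i\in R$.

The opening example is $T=R[x,\sigma,0]$ with $\sigma(g)=-g$, $\sigma(\theta)=-\theta$. This $\sigma$ respects the relations of $R$: $(-g)^2=1$, $(-\theta)^2=0$, $(-g)(-\theta)=g\theta=-\theta g=-(-\theta)(-g)$. Also $\sigma^2=\mathrm{id}$, so $\sigma$ is an automorphism.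

**Definition (Hopf Ore extension).** Let $R$ be a Hopf algebra. A Hopf Ore extension of $R$ is an algebra $T$ such that

1. $T$ is a Hopf algebra with Hopf subalgebra $R$;
2. $T=R[x,\sigma,\delta]$ for some automorphism $\sigma$ and $\sigma$-derivation $\delta$ of $R$;
3. there are $a,b\in R$ and $v,w\in R\otimes R$ with
$$\Delta(x)=a\otimes x+x\otimes b+v(x\otimes x)+w. \tag{3}$$

**Example.** Let $R=k[g,g^{-1}]$ with $g$ group-like, $q\in k^\times$, $\sigma(g)=qg$, $T=R[x,\sigma,0]$, so $xg=qgx$. Put $\Delta(x)=x\otimes1+g\otimes x$, $\varepsilon(x)=0$, $S(x)=-g^{-1}x$. Then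
$$\Delta(x)\Delta(g)=xg\otimes g+g^2\otimes xg=q(gx\otimes g+g^2\otimes gx)=q\Delta(g)\Delta(x).$$
Both iterated coproducts of $x$ are $x\otimes1\otimes1+g\otimes x\otimes1+g\otimes g\otimes x$. The map $S$ reverses the relation, since $xg^{-1}=q^{-1}g^{-1}x$ gives $qS(x)S(g)=-qg^{-1}xg^{-1}=-g^{-2}x=S(g)S(x)$. Finally $S(x)+S(g)x=0$ and $x+gS(x)=0$. So this is a Hopf Ore extension with $a=g$, $b=1$, $v=w=0$ in (3).

The problem, from Hongdi Huang, "Hopf Ore Extensions", arXiv:1902.02237 (2019), is whether condition 3 follows from conditions 1 and 2 after a change of variable. That is: if $T$ satisfies 1 and 2, must there be $x'\in T$, an automorphism $\sigma'$ and a $\sigma'$-derivation $\delta'$ of $R$ with $T=R[x',\sigma',\delta']$ such that (3) holds with $x'$ in place of $x$?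

**Theorem A.** Let $k$ be any field and let $R,T$ be as in the first section, with
$$\varepsilon(g)=1,\quad \varepsilon(\theta)=\varepsilon(x)=0,\quad S(g)=g,\quad S(\theta)=-g\theta,\quad S(x)=-gx+g\theta x^2 .$$
Then $T$ is a Hopf algebra with Hopf subalgebra $R$, so conditions 1 and 2 hold. There are no $x',\sigma',\delta'$ with $T=R[x',\sigma',\delta']$ for which condition 3 holds, nor even with $\Delta(x')\in(R+Rx')\otimes(R+Rx')$.

So the answer is no, over every field. The positive results are Theorems B, C and D below: the answer is yes with a normal form when $R\otimes R$ is a domain, and there is an exact criterion when $T$ is commutative.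

Two facts will be used throughout. If $T=R[x,\sigma,\delta]$, then $T^{\otimes n}$ is a free left $R^{\otimes n}$-module on the monomials $x^{i_1}\otimes\cdots\otimes x^{i_n}$. We write $X=x\otimes1$, $Y=1\otimes x$ in $T\otimes T$, and $X,Y,Z$ for the analogues in $T^{\otimes3}$.

**Fact 1.** Suppose $T=R[x',\sigma',\delta']$ and let $F=R+Rx'$, which is a free left $R$-module on $1,x'$. If $\Delta(x')\in F\otimes F$, in particular if condition 3 holds for $x'$, then $F$ is a subcoalgebra and a left $R$-submodule of $T$.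

Each term of (3), written for $x'$, lies in $F\otimes F$, because $F\otimes F$ is a left $R\otimes R$-module. For the same reason $\Delta(rx')=\Delta(r)\Delta(x')\in F\otimes F$, and $\Delta(R)\subset R\otimes R\subset F\otimes F$.

**Fact 2.** If $T=R[x,\sigma,\delta]$, $u\in R^\times$, $e\in R$ and $x'=ux+e$, then $T=R[x',\sigma',\delta']$ with $\sigma'(r)=u\sigma(r)u^{-1}$ and $\delta'(r)=u\delta(r)+er-\sigma'(r)e$.

Indeed
$$x'r=u\sigma(r)x+u\delta(r)+er=u\sigma(r)u^{-1}(x'-e)+u\delta(r)+er=\sigma'(r)x'+\delta'(r).$$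
The leading coefficient of $x'^i$ is $u\sigma(u)\cdots\sigma^{i-1}(u)$, a unit, so the $x'^i$ form a left $R$-basis of $T$. Expanding $x'(ab)=(x'a)b$ and comparing coefficients of $1$ gives $\delta'(ab)=\sigma'(a)\delta'(b)+\delta'(a)b$.

## Counting degrees: the polynomial ring, then domains

The natural first approach is to prove that the answer is yes by comparing degrees in the coassociativity law. Start with $R=k$, $T=k[x]$, any Hopf structure. Subtract $\varepsilon(x)$ from $x$, so $\varepsilon(x)=0$. Let $n$ be the degree of $\Delta(x)\in k[X,Y]$ in $Y$. If $n=0$ then $\Delta(x)\in k[x]\otimes k$ and $x=(\varepsilon\otimes\mathrm{id})\Delta(x)\in k$, absurd. So $n\ge1$. Now look at the degree in $Z$ in $k[X,Y,Z]$. In $(\Delta\otimes1)\Delta(x)$ the last slot is untouched, so the degree is $n$. In $(1\otimes\Delta)\Delta(x)$ the highest power of $x$ in the second slot is $x^n$, and $\Delta(x^n)=\Delta(x)^n$ has degree $n\cdot n$ in $Y$. So $n^2=n$ and $n=1$. The same holds for $X$, so $\Delta(x)=sX+tY+vXY+w$ with scalars $s,t,v,w$.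 Applying $\varepsilon\otimes1$ and $1\otimes\varepsilon$ gives $t=s=1$ and $w=0$. Then
$$\Delta(1+vx)=(1+vX)(1+vY),$$
so $1+vx$ is group-like, hence a unit of $k[x]$, hence $v=0$. Every Hopf structure on $k[x]$ makes $x-\varepsilon(x)$ primitive.

The degree count carries over to domains, as follows.

**Lemma 1.** Let $T=R[x,\sigma,\delta]$ satisfy conditions 1 and 2, and let $R\otimes R$ be a domain. Then $\Delta(x)=sX+tY+vXY+w$ with $s,t,v,w\in R\otimes R$.

*Proof.* If $D$ is a domain and $\tau$ an automorphism of $D$, then in $D[Y;\tau,d]$ the product of polynomials with leading terms $aY^m$, $bY^l$ has leading term $a\tau^m(b)Y^{m+l}\ne0$. So $D[Y;\tau,d]$ is a domain with additive degree. Now $X(r\otimes r')=(\sigma(r)\otimes r')X+\delta(r)\otimes r'$, so $T\otimes R=(R\otimes R)[X;\sigma\otimes1,\delta\otimes1]$. In the same way $T\otimes T=(T\otimes R)[Y;1\otimes\sigma,1\otimes\delta]$. Both are domains with additive degree. By symmetry so are $R\otimes T$ and $T\otimes T=(R\otimes T)[X;\sigma\otimes1,\delta\otimes1]$.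

Let $n=\deg_Y\Delta(x)$. If $n=0$, then $\Delta(x)\in T\otimes R$ and $x=(\varepsilon\otimes\mathrm{id})\Delta(x)\in R$, a contradiction. So $n\ge1$. We claim that
$$\deg_Y\Delta(u)=dn\qquad\text{if }0\ne u\in T\text{ has degree }d. \tag{4}$$
Write $u=\sum_{i\le d} r_ix^i$. Then $\Delta(u)=\sum\Delta(r_i)\Delta(x)^i$, and $\Delta(r_i)\in R\otimes R$ is nonzero when $r_i\neq0$. By additivity the $i$-th term then has degree $in$. These degrees are distinct, so the maximum $dn$ is attained.

Write $\Delta(x)=\sum_\alpha e_\alpha\otimes u_\alpha$ with the $e_\alpha\in T$ linearly independent. The coefficient of $Y^i$ is $\sum_\alpha e_\alpha\otimes(\text{coefficient of }x^i\text{ in }u_\alpha)$, which vanishes only if all those coefficients do. So $\max_\alpha\deg u_\alpha=n$. For the same reason the degree in $Z$ of $(1\otimes\Delta)\Delta(x)=\sum e_\alpha\otimes\Delta(u_\alpha)$ is $\max_\alpha\deg_Y\Delta(u_\alpha)=n^2$, by (4). On the other hand, write $\Delta(x)=\sum_i c_iY^i$ with $c_i\in T\otimes R$. The coefficient of $Z^i$ in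 $(\Delta\otimes1)\Delta(x)$ is $(\Delta\otimes1)(c_i)$, and $\Delta\otimes1$ is injective, so the degree in $Z$ is $n$. Hence $n^2=n$ and $n=1$.

For $X$, argue with the first slot. If $\deg_X\Delta(x)=0$ then $x=(\mathrm{id}\otimes\varepsilon)\Delta(x)\in R$, a contradiction. Otherwise, with $n'=\deg_X\Delta(x)$, the degree in the first slot of $(\Delta\otimes1)\Delta(x)$ is $n'^2$ and that of $(1\otimes\Delta)\Delta(x)$ is $n'$. So $n'=1$. Only the monomials $1,X,Y,XY$ occur. $\square$

Where does this stop when $R\otimes R$ has zero divisors? At (4). In the opening example $\deg_Y\Delta(x)=2$, with leading coefficient $\theta\otimes1$. Its square is zero, and in fact $\Delta(x^2)=x^2\otimes1+1\otimes x^2$ has degree $2$ in $Y$, not $4$. Both iterated coproducts of $x$ then have degree $2$ in $Z$, and there is no contradiction. A nilpotent coefficient allows a quadratic term.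

## The Hopf structure on $T$

We prove the first half of Theorem A.

**Step 1: the base.** This step checks that $R$ is a Hopf algebra, also in characteristic $2$. For the basis: let $C=k[\theta]/(\theta^2)$ and $\tau(\theta)=-\theta$. In $C[z,\tau,0]$ the element $z^2-1$ is central and monic, so the quotient by it is free over $C$ on $1,z$. With $g=z$ this is $R$, so $\dim R=4$. Next,
$$(\Delta\theta)^2=\theta^2\otimes1+(\theta g+g\theta)\otimes\theta+g^2\otimes\theta^2=0,\qquad (\Delta g)^2=1\otimes1,$$
$$\Delta g\,\Delta\theta=g\theta\otimes g+g^2\otimes g\theta=-(\theta g\otimes g+g^2\otimes\theta g)=-\Delta\theta\,\Delta g .$$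
Clearly $\varepsilon$ respects the relations. Both iterated coproducts of $\theta$ are $\theta\otimes1\otimes1+g\otimes\theta\otimes1+g\otimes g\otimes\theta$, and the counit axioms at $g,\theta$ are clear. The map $S$ extends to an anti-homomorphism: $S(g)^2=1$, $S(\theta)^2=g\theta g\theta=-\theta^2=0$, and $S(\theta)S(g)+S(g)S(\theta)=-g\theta g-g^2\theta=\theta-\theta=0$. At $g$ the antipode identities read $g\cdot g=1$; at $\theta$ they read $S(\theta)+S(g)\theta=-g\theta+g\theta=0$ and $\theta+gS(\theta)=\theta-\theta=0$. The set where the antipode identities hold is a subspace, and it is closed under products: $S(a_1b_1)a_2b_2=S(b_1)\,S(a_1)a_2\,b_2=\varepsilon(a)\varepsilon(b)$, and similarly on the other side. So they hold on $R$.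

**Step 2: $\Delta$ and $\varepsilon$ are algebra maps on $T$.** Here we check the two relations involving $x$. Note that $x^2$ is central, since $\sigma^2=\mathrm{id}$. Put
$$A=x\otimes1,\quad B=g\otimes x,\quad C=\theta\otimes x^2,\quad P=\theta\otimes1,\quad Q=g\otimes\theta .$$
The element $g\otimes g$ anticommutes with each of $A,B,C$: in $A$ and $C$ the sign comes from the first slot ($xg=-gx$, $\theta g=-g\theta$), in $B$ from the second. So $\Delta x\,\Delta g=-\Delta g\,\Delta x$. Next, $\Delta\theta=P+Q$ anticommutes with $\Delta x=A+B+C$, because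
$$\begin{aligned}
PA+AP&=(\theta x+x\theta)\otimes1=0, & QA+AQ&=(gx+xg)\otimes\theta=0,\\
PB+BP&=(\theta g+g\theta)\otimes x=0, & QB+BQ&=g^2\otimes(\theta x+x\theta)=0,\\
PC+CP&=2\theta^2\otimes x^2=0, & QC+CQ&=(g\theta+\theta g)\otimes\theta x^2=0.
\end{aligned}$$
So $\Delta:T\to T\otimes T$ is an algebra map. So is $\varepsilon$, since $\varepsilon(x)=0$ and each relation has an $x$ in each term.

**Step 3: $x^2$ is primitive.** This is the cancellation that coassociativity needs. We have $A^2=x^2\otimes1$, $B^2=1\otimes x^2$, $C^2=\theta^2\otimes x^4=0$, and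
$$AB+BA=(xg+gx)\otimes x=0,\quad AC+CA=(x\theta+\theta x)\otimes x^2=0,\quad BC+CB=(g\theta+\theta g)\otimes x^3=0 .$$
Hence
$$\Delta(x^2)=x^2\otimes1+1\otimes x^2. \tag{5}$$

**Step 4: coassociativity and counit.** Both sides of each axiom are algebra maps and agree on $R$, so it suffices to check at $x$. By (5), $(\Delta\otimes1)\Delta(x)$ and $(1\otimes\Delta)\Delta(x)$ are both
$$x\otimes1\otimes1+g\otimes x\otimes1+g\otimes g\otimes x+\theta\otimes x^2\otimes1+\theta\otimes1\otimes x^2+g\otimes\theta\otimes x^2 .$$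
Also $(\varepsilon\otimes1)\Delta(x)=x=(1\otimes\varepsilon)\Delta(x)$.

**Step 5: the antipode.** We first check that $S$ extends to an anti-homomorphism. Since $-gxg=x$ and $g\theta x^2g=g\theta g\,x^2=-\theta x^2$,
$$S(x)g+gS(x)=(x-\theta x^2)+(-x+\theta x^2)=0 .$$
Next, with $S(\theta)=-g\theta$,
$$S(x)S(\theta)+S(\theta)S(x)=(gx)(g\theta)+(g\theta)(gx)-(g\theta x^2)(g\theta)-(g\theta)(g\theta x^2).$$
The first two terms are $-x\theta-\theta x=0$; the last two vanish because $g\theta g\theta=-\theta^2=0$. So $S$ exists. We need its value on $x^2$: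
$$S(x^2)=S(x)^2=gxgx-gxg\theta x^2-g\theta x^2gx+(g\theta x^2)^2=-x^2-\theta x^3+\theta x^3+0=-x^2,$$
using $gxg=-x$, $x\theta x^2=-\theta x^3$ and $g\theta g=-\theta$. The antipode identities at $x$ are
$$S(x)+S(g)x+S(\theta)x^2=-gx+g\theta x^2+gx-g\theta x^2=0,$$
$$x+gS(x)+\theta S(x^2)=x-x+\theta x^2-\theta x^2=0 .$$
As in Step 1, identities that hold on generators hold on $T$. So $T$ is a Hopf algebra and $R$ is a Hopf subalgebra. $\square$

## Variables of higher degree in $T$

Formula (2) shows that $x$ itself violates condition 3. To finish Theorem A we must exclude every $x'$, and it is not enough to treat $x'=ux+e$. Let $\lambda\in k$ and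
$$x_\lambda=x+\lambda\theta x^2 .$$
Then $x_\lambda g=-gx-\lambda g\theta x^2=-gx_\lambda$ and $x_\lambda\theta=-\theta x=-\theta x_\lambda$. Moreover $x_\lambda^2=x^2+\lambda(x\theta x^2+\theta x^3)+\lambda^2(\theta x^2)^2=x^2$. So $x_\lambda^{2l}=x^{2l}$ and $x_\lambda^{2l+1}=x^{2l+1}+\lambda\theta x^{2l+2}$. These elements span, since $x^{2l+1}=x_\lambda^{2l+1}-\lambda\theta x_\lambda^{2l+2}$. They are independent over $R$: in a relation $\sum r_ix_\lambda^i=0$ the odd powers of $x$ give $r_{2l+1}=0$, and then the even ones vanish too. Hence $T=R[x_\lambda,\sigma,0]$, a change of variable of degree $2$.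

What does it do to the coproduct? From $\Delta(\theta x^2)=(\theta\otimes1+g\otimes\theta)(x^2\otimes1+1\otimes x^2)$ we get
$$\Delta(x_\lambda)=x_\lambda\otimes1+g\otimes x_\lambda+(1+\lambda)\,\theta\otimes x_\lambda^2+\lambda\, gx_\lambda^2\otimes\theta . \tag{6}$$
With $\lambda=-1$ the square disappears from the right slot, but appears in the left slot. The coefficients $1+\lambda$ and $\lambda$ differ by $1$, so they are never both zero. The proof below finds this obstruction in any $T=R[x',\sigma',\delta']$: reading the $\theta$-coefficient on the left and on the right of a coproduct gives two elements whose difference is essentially $x^2$.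

## Eight-dimensional subcoalgebras containing $R$

Suppose $T=R[x',\sigma',\delta']$ and $F=R+Rx'$ satisfies $\Delta(x')\in F\otimes F$. By Fact 1, $F$ is a subcoalgebra and a left $R$-submodule, and $\dim_kF=8$. Applying a linear functional to one slot of $\Delta(F)\subset F\otimes F$ gives
$$(\mathrm{id}\otimes\varphi)\Delta(F)\subset F,\qquad(\varphi\otimes\mathrm{id})\Delta(F)\subset F\qquad\text{for all }\varphi\in T^* . \tag{7}$$
We never need to know $x'$: with (7) and the left $R$-action we produce elements of $F$ until there are too many.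

Let $T_{ev}=\bigoplus_lRx^{2l}$. Since $x^2$ is central this is a subalgebra, and $T_{ev}\ne T$. By (5), $\Delta(x^{2l})=\sum_j\binom lj x^{2j}\otimes x^{2l-2j}$, so
$$\Delta(T_{ev})\subset T_{ev}\otimes T_{ev} . \tag{8}$$
Multiplying by $\Delta(r)\Delta(x)$ on the left,
$$\Delta(rx^{2l+1})=\sum_j\tbinom lj\bigl[r_1x^{2j+1}\otimes r_2x^{2l-2j}+r_1gx^{2j}\otimes r_2x^{2l-2j+1}+r_1\theta x^{2j}\otimes r_2x^{2l-2j+2}\bigr]. \tag{9}$$
Finally, for $r=\alpha+\beta g+\gamma\theta+\gamma'g\theta$,
$$\Delta(r)=\alpha\,1\otimes1+\beta\,g\otimes g+\gamma(\theta\otimes1+g\otimes\theta)+\gamma'(g\theta\otimes g+1\otimes g\theta). \tag{10}$$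

**Step 1: an element of $F$ whose odd part is $rx$ with $r\neq0$.** This step brings the odd degree down to $1$. If $F\subset T_{ev}$, then $R$ and $x'$ lie in the proper subalgebra $T_{ev}$, but they generate $T$. So choose $f=\sum r_ix^i\in F\setminus T_{ev}$, and let $n=2m+1$ be the largest odd index with $r_n\ne0$. Let $\varphi(rx^i)=\varepsilon(r)$ if $i=2m$, and $0$ otherwise, and apply $\mathrm{id}\otimes\varphi$ to $\Delta(f)$.

Terms $rx^{2l}$ of $f$ contribute elements of $T_{ev}$, by (8). For a term $rx^{2l+1}$, where $l\le m$, look at (9). The third kind of summand has its first slot in $T_{ev}$. The second kind has an odd power in its second slot, so contributes $0$. The first kind contributes only if $l-j=m$, which means $l=m$ and $j=0$, and then it contributes $r_1x\,\varepsilon(r_2)=rx$. By (7), $F$ contains an element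
$$f_1\equiv rx\pmod{T_{ev}},\qquad r=r_n\ne0 .$$

**Step 2: an element of $F$ whose odd part is $x$.** The coefficient $r$ may be nilpotent, so we cannot divide by it; instead we slice its coproduct. There is a coordinate functional $\psi$ on $R$, relative to the basis $1,g,\theta,g\theta$, with
$$\psi(r_1)r_2=cu,\qquad c\in k^\times,\ u\in\{1,g\}.$$
By (10), the coordinate of $\theta$ gives $\gamma\cdot1$, so it serves if $\gamma\ne0$. If $\gamma=0\neq\gamma'$, the coordinate of $g\theta$ gives $\gamma'g$. If $\gamma=\gamma'=0$, the coordinates of $1$ and $g$ give $\alpha\cdot1$ and $\beta g$, and one of $\alpha,\beta$ is nonzero.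

Let $\Psi(sx^i)=\psi(sg)$ if $i=0$ and $0$ otherwise. From $\Delta(rx)=r_1x\otimes r_2+r_1g\otimes r_2x+r_1\theta\otimes r_2x^2$ we get
$$(\Psi\otimes\mathrm{id})\Delta(rx)=\psi(r_1g^2)r_2x+\psi(r_1\theta g)r_2x^2\equiv cu\,x\pmod{T_{ev}} .$$
By (8), $(\Psi\otimes\mathrm{id})\Delta(T_{ev})\subset T_{ev}$. So $(\Psi\otimes\mathrm{id})\Delta(f_1)\in F$ is congruent to $cux$ modulo $T_{ev}$. Multiply on the left by $c^{-1}u$, which preserves $F$ and $T_{ev}$; since $u^2=1$, $F$ contains
$$f_2=x+\sum_ls_lx^{2l},\qquad s_l\in R .$$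

**Step 3: $x^2\in F$, and the contradiction.** Now we read $\theta$-coefficients on both sides, as (6) suggests. Let $\Theta(sx^i)$ be the coefficient of $\theta$ in $s$ if $i=0$, and $0$ if $i>0$. By (10), if $\gamma$ is the $\theta$-coefficient of $s\in R$, then $\Theta(s_1)s_2=\gamma1$ and $s_1\Theta(s_2)=\gamma g$. Let $\gamma_l$ be the $\theta$-coefficient of $s_l$ and $q=\sum_l\gamma_lx^{2l}$. We have
$$\Delta(f_2)=x\otimes1+g\otimes x+\theta\otimes x^2+\sum_l\Delta(s_l)\sum_j\tbinom lj x^{2j}\otimes x^{2l-2j} .$$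
Apply $\Theta\otimes\mathrm{id}$: the first three terms give $0,0,x^2$, and in the sum only $j=0$ survives. Apply $\mathrm{id}\otimes\Theta$: the first three terms give $0$, since $\Theta(1)=\Theta(x)=\Theta(x^2)=0$, and only $j=l$ survives. So by (7)
$$(\Theta\otimes\mathrm{id})\Delta(f_2)=x^2+q\in F,\qquad(\mathrm{id}\otimes\Theta)\Delta(f_2)=g\,q\in F .$$
Since $F$ is a left $R$-module, $q=g(gq)\in F$, and therefore $x^2\in F$. As $1\in F$ too, $R\oplus Rx^2\subset F$. Both have dimension $8$, so $F=R\oplus Rx^2\subset T_{ev}$. But $f_2\in F$ has coefficient $1$ at $x$, a contradiction. This proves Theorem A. $\blacksquare$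

## When $R\otimes R$ is a domain: the unit $t+vX$

**Theorem B.** Let $T=R[x,\sigma,\delta]$ satisfy conditions 1 and 2, and assume $R\otimes R$ is a domain. Then $\Delta(x)=s(x\otimes1)+t(1\otimes x)+w$ with $s,t,w\in R\otimes R$. Moreover there are $u\in R^\times$ and $e\in R$ such that $x'=ux+e$ satisfies, for some group-like $g\in R$ and $w'\in R\otimes R$,
$$T=R[x',\sigma',\delta'],\qquad\Delta(x')=x'\otimes1+g\otimes x'+w' .$$

By Lemma 1, $\Delta(x)=sX+tY+vXY+w$, so $F=R+Rx$ is a subcoalgebra by Fact 1. Condition 3 is not yet reached: $t$ and $s$ are arbitrary elements of $R\otimes R$, not of the form $a\otimes1$ and $1\otimes b$.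

**Step 1: $v=0$ and $t$ is a unit of $R\otimes R$.** For $R=k$ we used that a group-like is a unit; in general the antipode enters through the map
$$\lambda:T\otimes T\to T\otimes T,\qquad\lambda(b\otimes a)=ba_1\otimes a_2,$$
which is bijective with inverse $b\otimes a\mapsto bS(a_1)\otimes a_2$, by the antipode identities. Since $R$ and $F$ are subcoalgebras, $\lambda$ and its inverse preserve $T\otimes R$ and $T\otimes F$. So $\lambda$ is bijective on each, and induces a bijection of $T\otimes(F/R)$. Identify $T\otimes(F/R)$ with $T\otimes R$ via $b\otimes rx\leftrightarrow b\otimes r$. As $sX$, $w$ and $\lambda(b\otimes r)$ lie in the subalgebra $T\otimes R$, and $XY=YX$,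
$$\lambda(b\otimes rx)=(b\otimes1)\Delta(r)\Delta(x)\equiv\lambda(b\otimes r)\,(t+vX)\,Y\pmod{T\otimes R}.$$
So the induced bijection is $z\mapsto\lambda(z)q$ on $T\otimes R$, with $q=t+vX\in T\otimes R$. Since $\lambda$ is bijective on $T\otimes R$, right multiplication by $q$ is bijective there. Hence $pq=1$ for some $p\in T\otimes R$; then $(qp-1)q=q(pq)-q=0$, so $qp=1$ by injectivity. Thus $q$ is a unit of $T\otimes R=(R\otimes R)[X;\sigma\otimes1,\delta\otimes1]$. By additivity of degree, units and their inverses have degree $0$. So $v=0$ and $q=t$ is a unit of $R\otimes R$.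

**Step 2: coassociativity in coefficients.** This step prepares the normalization. Replace $x$ by $x-\varepsilon(x)$ (Fact 2); this changes $w$ but not $s,t$. Now $\varepsilon(x)=0$, and applying the algebra maps $\varepsilon\otimes1$ and $1\otimes\varepsilon$ to $\Delta(x)=sX+tY+w$ gives
$$(\varepsilon\otimes1)(t)=1=(1\otimes\varepsilon)(s).$$
We have
$$(\Delta\otimes1)\Delta(x)=(\Delta\otimes1)(s)\bigl[(s\otimes1)X+(t\otimes1)Y+w\otimes1\bigr]+(\Delta\otimes1)(t)Z+(\Delta\otimes1)(w),$$
$$(1\otimes\Delta)\Delta(x)=(1\otimes\Delta)(s)X+(1\otimes\Delta)(t)\bigl[(1\otimes s)Y+(1\otimes t)Z+1\otimes w\bigr]+(1\otimes\Delta)(w).$$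
Comparing coefficients of $X$, $Y$, $Z$:
$$(\Delta\otimes1)(s)(s\otimes1)=(1\otimes\Delta)(s), \tag{11}$$
$$(\Delta\otimes1)(s)(t\otimes1)=(1\otimes\Delta)(t)(1\otimes s), \tag{12}$$
$$(\Delta\otimes1)(t)=(1\otimes\Delta)(t)(1\otimes t). \tag{13}$$

**Step 3: make $t=1$.** Let $a=(1\otimes\varepsilon)(t)$, a unit of $R$ since $t$ is a unit. Applying $1\otimes1\otimes\varepsilon$ to (13) gives $\Delta(a)=t(1\otimes a)$. Put $y=a^{-1}x$. Then $\varepsilon(y)=0$, $X=(a\otimes1)(y\otimes1)$, $Y=(1\otimes a)(1\otimes y)$, and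
$$\Delta(y)=\Delta(a^{-1})s(a\otimes1)(y\otimes1)+1\otimes y+\Delta(a^{-1})w,$$
because $\Delta(a^{-1})t(1\otimes a)=\Delta(a^{-1})\Delta(a)=1$. By Fact 2, $y$ is again a skew polynomial variable. So after renaming $\Delta(a^{-1})s(a\otimes1)$ as $s$ and $\Delta(a^{-1})w$ as $w$, the formulas of Step 2 hold for $y$ with $t=1$.

**Step 4: identify $s$.** Now (12) reads $(\Delta\otimes1)(s)=1\otimes s$. Applying $1\otimes\varepsilon\otimes1$ gives $s=1\otimes h$ with $h=(\varepsilon\otimes1)(s)$. Then (11) reads $(1\otimes1\otimes h)(1\otimes h\otimes1)=1\otimes\Delta(h)$, so $\Delta(h)=h\otimes h$. From $(1\otimes\varepsilon)(s)=1$ we get $\varepsilon(h)=1$. So $h$ is group-like and $\Delta(y)=y\otimes h+1\otimes y+w$. Put $x'=h^{-1}y$ and $g=h^{-1}$. Multiplying by $\Delta(h^{-1})=h^{-1}\otimes h^{-1}$ on the left,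
$$\Delta(x')=x'\otimes1+g\otimes x'+\Delta(h^{-1})w .$$
In terms of the original $x$, $x'=h^{-1}a^{-1}(x-\varepsilon(x))$, which has the form $ux+e$. $\blacksquare$

**Remark.** The hypothesis on $R$ was used for Lemma 1 and for the units in Step 1. Suppose $R$ is an arbitrary Hopf algebra, and $\Delta(x)=sX+tY+w$ with $s,t,w\in R\otimes R$. Then $F$ is a subcoalgebra, and Step 1 shows that $q=t$ is a unit of $T\otimes R$, with inverse $p=\sum p_iX^i$, $p_i\in R\otimes R$. Comparing coefficients in $tp=1$ gives $tp_i=0$ for $i\ge1$, so $p_i=(pt)p_i=0$. Hence $p\in R\otimes R$ and $t$ is a unit of $R\otimes R$. The remaining steps apply verbatim. So for every Hopf algebra $R$, the shape $\Delta(x)=s(x\otimes1)+t(1\otimes x)+w$ can be normalized as in Theorem B.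

## The data $(g,\chi,\delta,w)$

**Theorem C.** Let $R$ be any Hopf algebra.

(i) Suppose $T=R[x,\sigma,\delta]$ is a Hopf algebra with Hopf subalgebra $R$, $\Delta(x)=x\otimes1+g\otimes x+w$ with $g$ group-like and $w\in R\otimes R$, and $\varepsilon(x)=0$. Then $\chi=\varepsilon\sigma:R\to k$ is an algebra map, and for all $r\in R$:

* (a) $\sigma(r)=\chi(r_1)r_2=g\,r_1g^{-1}\chi(r_2)$;
* (b) $\Delta(\delta(r))=\delta(r_1)\otimes r_2+gr_1\otimes\delta(r_2)+w\Delta(r)-\Delta(\sigma(r))w$;
* (c) $(\Delta\otimes1)(w)+w\otimes1=(1\otimes\Delta)(w)+g\otimes w$ and $(\varepsilon\otimes1)(w)=0=(1\otimes\varepsilon)(w)$.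

(ii) Conversely, let $g\in R$ be group-like, $\chi:R\to k$ an algebra map, $\sigma(r):=\chi(r_1)r_2$, $\delta$ a $\sigma$-derivation and $w\in R\otimes R$ satisfying (a)–(c). Then $R[x,\sigma,\delta]$ has a unique Hopf algebra structure extending that of $R$ with $\Delta(x)=x\otimes1+g\otimes x+w$ and $\varepsilon(x)=0$.

If $R\otimes R$ is a domain, these are, up to change of variable, all Hopf algebras satisfying conditions 1 and 2: take $x'$ from Theorem B and subtract $\varepsilon(x')$, which turns $w'$ into $w'+\varepsilon(x')\,g\otimes1$ and keeps the shape.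

**Example.** Let $R=k[a,b]$ with $a,b$ primitive, $g=1$, $\chi=\varepsilon$, $\delta=0$, $w=a\otimes b$. Then $\sigma=\mathrm{id}$ and (a), (b) are clear, as $R$ is commutative. In (c) both sides equal $a\otimes1\otimes b+1\otimes a\otimes b+a\otimes b\otimes1$. So $k[a,b,x]$ is a Hopf algebra with $\Delta(x)=x\otimes1+1\otimes x+a\otimes b$.

**Proof of (i): compare coefficients in $\Delta(xr)$.** The map $\chi$ is a composite of algebra maps. Using $xr=\sigma(r)x+\delta(r)$ in each slot,
$$\Delta(x)\Delta(r)=(\sigma(r_1)\otimes r_2)X+(gr_1\otimes\sigma(r_2))Y+\delta(r_1)\otimes r_2+gr_1\otimes\delta(r_2)+w\Delta(r), \tag{14}$$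
$$\Delta(\sigma(r))\Delta(x)+\Delta(\delta(r))=\Delta(\sigma(r))X+\Delta(\sigma(r))(g\otimes1)Y+\Delta(\sigma(r))w+\Delta(\delta(r)). \tag{15}$$
These are equal. The coefficients of $X$ and $Y$ give
$$\Delta(\sigma(r))=\sigma(r_1)\otimes r_2,\qquad\Delta(\sigma(r))(g\otimes1)=gr_1\otimes\sigma(r_2), \tag{16}$$
and the rest gives (b). Applying $\varepsilon\otimes1$ to the first equation in (16) gives $\sigma(r)=\chi(r_1)r_2$. Applying $1\otimes\varepsilon$ to the second gives $\sigma(r)g=gr_1\chi(r_2)$. This is (a). For (c), the iterated coproducts of $x$ are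
$$x\otimes1\otimes1+g\otimes x\otimes1+g\otimes g\otimes x+\begin{cases}w\otimes1+(\Delta\otimes1)(w)&\text{for }(\Delta\otimes1)\Delta(x),\\ g\otimes w+(1\otimes\Delta)(w)&\text{for }(1\otimes\Delta)\Delta(x),\end{cases}$$
and $(\varepsilon\otimes1)\Delta(x)=x+(\varepsilon\otimes1)(w)$, $(1\otimes\varepsilon)\Delta(x)=x+(1\otimes\varepsilon)(w)$.

**Proof of (ii), Step 1: the bialgebra.** This step reverses the computation. The map $\sigma$ is an algebra map since $\Delta$ and $\chi$ are. It is bijective with inverse $\tau(r)=\chi(S(r_1))r_2$, because $\tau\sigma(r)=\chi(r_1S(r_2))r_3=r$ and $\sigma\tau(r)=\chi(S(r_1)r_2)r_3=r$. So $T=R[x,\sigma,\delta]$ makes sense. From $\sigma(r)=\chi(r_1)r_2$ we get $\Delta(\sigma(r))=\sigma(r_1)\otimes r_2$. From $\sigma(r)=gr_1g^{-1}\chi(r_2)$ we get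
$$\Delta(\sigma(r))=gr_1g^{-1}\otimes gr_2g^{-1}\chi(r_3)=gr_1g^{-1}\otimes\sigma(r_2).$$
So (16) holds. With (b), the right-hand sides of (14) and (15) agree, so $\Delta$ respects the relations and is an algebra map $T\to T\otimes T$. For the counit, apply $\varepsilon\otimes1$ to (b). By (c) the terms with $w$ vanish, and we get $\delta(r)=\varepsilon(\delta(r_1))r_2+\delta(r)$. Hence $\varepsilon(\delta(r_1))r_2=0$, and applying $\varepsilon$, $\varepsilon\delta=0$. So $\varepsilon$, with $\varepsilon(x)=0$, respects the relations. Coassociativity and the counit axioms hold on $R$, and by (c) at $x$, hence on $T$. So $T$ is a bialgebra.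

**Step 2: $\lambda$ is bijective.** This is what will produce the antipode. Let $F_n=\bigoplus_{i\le n}Rx^i$, $F_{-1}=0$; then $F_iF_j\subset F_{i+j}$. Write $\Delta(x)=(g\otimes1)Y+(X+w)$ with $X+w\in T\otimes F_0$. As $Y$ commutes with $T\otimes1$, induction on $n$ gives
$$\Delta(x)^n\in(g^n\otimes1)Y^n+T\otimes F_{n-1} .$$
Let $\lambda(b\otimes a)=ba_1\otimes a_2$. Then $\lambda(b\otimes rx^n)=\lambda(b\otimes r)\Delta(x)^n$, so $\lambda$ preserves $T\otimes F_n$. On $T\otimes(F_n/F_{n-1})\cong T\otimes R$ it induces $z\mapsto\lambda(z)(g^n\otimes1)$. This is bijective, since $g$ is invertible and $\lambda$ is bijective on $T\otimes R$ with inverse $b\otimes r\mapsto bS_R(r_1)\otimes r_2$. By induction on $n$, $\lambda$ is bijective on every $T\otimes F_n$: it is bijective on the subspace $T\otimes F_{n-1}$ and on the quotient. Hence $\lambda$ is bijective on the union $T\otimes T$.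

**Step 3: the antipode.** Put $S(a)=(1\otimes\varepsilon)\lambda^{-1}(1\otimes a)$. Both $(1\otimes\Delta)\lambda$ and $(\lambda\otimes1)(1\otimes\Delta)$ send $b\otimes a$ to $ba_1\otimes a_2\otimes a_3$. So $(1\otimes\Delta)\lambda^{-1}=(\lambda^{-1}\otimes1)(1\otimes\Delta)$, that is, $(1\otimes\Delta)\lambda^{-1}(1\otimes a)=\lambda^{-1}(1\otimes a_1)\otimes a_2$. Applying $1\otimes\varepsilon\otimes1$ gives $\lambda^{-1}(1\otimes a)=S(a_1)\otimes a_2$. Since $\lambda$ is left $T$-linear, $\lambda^{-1}(b\otimes a)=bS(a_1)\otimes a_2$. Then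
$$1\otimes a=\lambda\lambda^{-1}(1\otimes a)=S(a_1)a_2\otimes a_3,\qquad1\otimes a=\lambda^{-1}\lambda(1\otimes a)=a_1S(a_2)\otimes a_3,$$
and applying $1\otimes\varepsilon$ gives both antipode identities. On $R$, both $S|_R$ and $S_R$ are convolution inverses of the inclusion $R\to T$, so they agree. Hence $R$ is a Hopf subalgebra. Uniqueness: $\Delta$ and $\varepsilon$ are algebra maps, fixed on $R$ and at $x$, and an antipode is unique. $\blacksquare$

## Commutative $T$: conjugation on the kernel

Let $T$ be commutative and satisfy conditions 1 and 2. Then $rx=xr=\sigma(r)x+\delta(r)$, so $\sigma=\mathrm{id}$, $\delta=0$ and $T=R[x]$. We use points. For a commutative algebra $A$ put $G'(A)=\mathrm{Hom}(T,A)$ and $G(A)=\mathrm{Hom}(R,A)$, the sets of algebra maps. They are groups: $(gh)(t)=g(t_1)h(t_2)$, with identity $\varepsilon$ and inverse $g\circ S$. An element $f\in T$ gives functions $f(g):=g(f)$, natural in $A$. By Yoneda every natural family of maps $G'(A)\to A$ comes from a unique $f\in T$, its value at the universal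 point $\mathrm{id}_T\in G'(T)$. If $g,h\in G'(T\otimes T)$ are the points $t\mapsto t\otimes1$ and $t\mapsto1\otimes t$, then $gh=\Delta$, so $f(gh)=\Delta(f)$.

As $T=R[x]$, $G'(A)=G(A)\times A$, a point being determined by its restriction to $R$ and its value at $x$. Restriction $G'(A)\to G(A)$ is a surjective group homomorphism, with the natural set-section $s(\gamma)=(\gamma,0)$. Its kernel $N(A)$ consists of the algebra maps that kill $R^+=\ker\varepsilon|_R$. So $N$ is represented by $T/R^+T=k[\bar x]$, a Hopf algebra because $\Delta(R^+)\subset R^+\otimes R+R\otimes R^+$ and $S(R^+)\subset R^+$. Theorem B with base $k$ (or the computation by hand above) gives a generator $y$ of $k[\bar x]$ which, after subtracting $\varepsilon(y)$, is primitive. So $N\cong\mathbb G_a$ with coordinate $y$, and we identify $N(A)=A$ with addition.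

Let $g\in G'(A)$ lie over $\gamma\in G(A)$, so $g=s(\gamma)m$ with $m\in N(A)$. As $N(A)$ is commutative, $gng^{-1}=s(\gamma)ns(\gamma)^{-1}$ for $n\in N(A)$. So conjugation of $G'$ on $N$ factors through $G$, and we write
$$s(\gamma)\,n\,s(\gamma)^{-1}=c_\gamma(n). \tag{17}$$
The natural map $(\gamma,n)\mapsto c_\gamma(n)$ on $G(A)\times A=\mathrm{Hom}(R[y],A)$ is given by a polynomial $c(y)=\sum_mc_my^m\in R[y]$, with $c_\gamma(n)=\sum\gamma(c_m)n^m$. Conjugation is an action by group automorphisms, so $c$ is additive in $y$, $c_{\gamma\eta}=c_\gamma\circ c_\eta$ and $c_1=\mathrm{id}$. In particular the constant term of $c$ is $0$. When $c$ is linear we write $c(y)=c_0y$, with $c_0$ the coefficient of $y$.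

**Example.** Let $R=k[\chi,\chi^{-1}]$ with $\chi$ group-like, $T=R[x]$, $\Delta(x)=x\otimes\chi+1\otimes x$. The group law is $(\gamma,m)(\eta,n)=(\gamma\eta,\ m\eta+n)$; it is associative, with identity $(1,0)$ and inverses $(\gamma^{-1},-m\gamma^{-1})$, so $T$ is a Hopf algebra. Here $(\gamma,0)(1,n)(\gamma^{-1},0)=(\gamma,n)(\gamma^{-1},0)=(1,n\gamma^{-1})$, so $c(y)=\chi^{-1}y$.

**Theorem D.** For commutative $T$ as above, the following are equivalent:

1. condition 3 holds after a change of variable;
2. $c(y)=c_0y$ is linear;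
3. $T=R[x']$ with $\Delta(x')=x'\otimes\chi+1\otimes x'+w$, where $\chi\in R$ is group-like and $w\in R\otimes R$.

They hold whenever $R$ is reduced, and always if $\operatorname{char}k=0$. They can fail in every characteristic $p>0$: for $R=k[t]/(t^p)$ with $t$ primitive, $T=R[x]$, and $\Delta(x)=x\otimes1+1\otimes x+t\otimes x^p$.

**(2) implies (3): a better coordinate.** We replace $x$ by the coordinate along the cosets of $N$. Every $g\in G'(A)$ over $\gamma$ is uniquely $s(\gamma)n$ with $n\in N(A)=A$; put $f(g)=n$. This is natural, so $f\in T$. The map $R[z]\to T$, $z\mapsto f$, induces $g\mapsto(\gamma,f(g))$, $G'(A)\to G(A)\times A$, which is bijective for every $A$. So it is an isomorphism, and $T=R[f]$. For $g=s(\gamma)m$ and $h=s(\eta)n$,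
$$gh=s(\gamma)s(\eta)\cdot\bigl(s(\eta)^{-1}m\,s(\eta)\bigr)\cdot n .$$
Here $s(\gamma)s(\eta)$ lies over $\gamma\eta$, so it equals $s(\gamma\eta)m_0$ with $m_0=f(s(\gamma)s(\eta))$. Since $s(\eta)^{-1}$ lies over $\eta^{-1}$, the middle factor is $c_{\eta^{-1}}(m)=c_0(\eta^{-1})m$, where $c_0(\eta)=\eta(c_0)$. Adding in $N$,
$$f(gh)=f(s(\gamma)s(\eta))+c_0(\eta^{-1})f(g)+f(h).$$
Take for $g,h$ the universal points in $G'(T\otimes T)$. Then $\gamma,\eta$ are $r\mapsto r\otimes1$, $r\mapsto1\otimes r$, with values in $R\otimes R$. By naturality of $s$ and $f$, $w=f(s(\gamma)s(\eta))\in R\otimes R$. Also $c_0(\eta^{-1})=1\otimes S(c_0)$. So with $\chi=S(c_0)$,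
$$\Delta(f)=f\otimes\chi+1\otimes f+w .$$
From $c_{\gamma\eta}=c_\gamma\circ c_\eta$ and $c_1=\mathrm{id}$ we get $c_0(\gamma\eta)=c_0(\gamma)c_0(\eta)$ and $c_0(1)=1$, so $c_0$ is group-like, and so is its inverse $\chi$.

**(3) implies (1).** This is condition 3 for $x'$ with $a=1$, $b=\chi$, $v=0$.

**(1) implies (2): degree one in each slot makes conjugation linear.** Let $f=x'$; as $T$ is commutative, $T=R[f]$ is a polynomial ring. In $T/R^+T=k[\bar x']=k[y]$ the image of $f$ is a generator, so $f|_N=\lambda y+\mu$ with $\lambda\in k^\times$, $\mu\in k$. By condition 3, for $g,h$ over $\gamma,\eta$,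
$$f(gh)=a(\gamma)f(h)+f(g)b(\eta)+v(\gamma,\eta)f(g)f(h)+w(\gamma,\eta).$$
Let $g=\mathrm{id}_T\in G'(T)$ be the universal point, viewed in $G'(A)$ for any commutative $T$-algebra $A$, and let $n\in N(A)$. Since $n$ lies over $1$ and $f(n)=\lambda n+\mu$, both $f(gn)$ and $f(ng)$ are affine functions of $n$; at $n=0$ both are $f(g)$. So
$$f(gn)=f(g)+Bn,\qquad f(ng)=f(g)+En,\qquad B,E\in T,$$
where $B=\lambda(a(\gamma)+v(\gamma,1)f(g))$ and $E=\lambda(b(\gamma)+v(1,\gamma)f(g))$.

We claim that $E$ is a unit. The map $n\mapsto ng$ is a bijection from $N(T)=T$ onto the fibre of $G'(T)\to G(T)$ through $g$. Since $T=R[f]$, $f$ maps this fibre bijectively onto $T$. So $n\mapsto f(g)+En$ is a bijection of $T$, and $En=1$ has a solution.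

Now let $A=T[n]$ with $n$ the variable, viewed as a point of $N(A)=A$. From $gn=(gng^{-1})g$ we get $f(g)+Bn=f(g)+E\,c(n)$, that is, $Bn=E\,c(n)$ in $T[n]$, where $c$ has its coefficients in $R\subset T$. As $E$ is a unit, $c(n)=E^{-1}Bn$, so $c_m=0$ for $m\ge2$ and $c$ is linear.

**Characteristic $0$, and reduced $R$.** Here we bound the degree of $c$. Comparing coefficients of $y^jz^{m-j}$ in $c(y+z)=c(y)+c(z)$ gives $\binom mjc_m=0$ for $0<j<m$. In characteristic $0$, $j=1$ gives $c_m=0$ for all $m\ge2$, so (2) holds. In general, let $\mathfrak q\subset R$ be prime, $K=\mathrm{Frac}(R/\mathfrak q)$ and $\gamma\in G(K)$ the point $R\to K$. The polynomials $c_\gamma,c_{\gamma^{-1}}\in K[y]$ are inverse under composition, and over a field degrees multiply. So $c_\gamma$ has degree $1$, which means $c_m\in\mathfrak q$ for $m\ge2$. This holds for every $\mathfrak q$, so $c_m$ is nilpotent for $m\ge2$. If $R$ is reduced, $c_m=0$ and (2) holds.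

**Failure in characteristic $p$.** Let $R=k[t]/(t^p)$ and $\Delta(x)=x\otimes1+1\otimes x+t\otimes x^p$. First, $\Delta(t)^p=t^p\otimes1+1\otimes t^p=0$, so $\Delta$ is defined on $R$, and then on $T=R[x]$. Since $t^p=0$, $\Delta(x^p)=x^p\otimes1+1\otimes x^p$. Hence both iterated coproducts of $x$ are
$$x\otimes1\otimes1+1\otimes x\otimes1+1\otimes1\otimes x+t\otimes x^p\otimes1+t\otimes1\otimes x^p+1\otimes t\otimes x^p .$$
With $\varepsilon(t)=\varepsilon(x)=0$ the counit axioms are clear. On points the law is
$$(t,x)(t',x')=(t+t',\ x+x'+tx'^p),$$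
with identity $(0,0)$ and inverses $(t,x)^{-1}=(-t,-x+tx^p)$. Indeed $x+(-x+tx^p)+t(-x+tx^p)^p=tx^p-tx^p+t^{p+1}x^{p^2}=0$, and on the other side $(-x+tx^p)+x-tx^p=0$. So $T$ is a Hopf algebra with $S(t)=-t$, $S(x)=-x+tx^p$, and $R$ is a Hopf subalgebra. The kernel $N$ consists of the points $(0,n)$, which multiply by addition. Finally
$$(t,0)(0,n)(-t,0)=(t,\ n+tn^p)(-t,0)=(0,\ n+tn^p).$$
So $c(y)=y+ty^p$ with $t\ne0$ in $R$. This is not linear, and (1) fails. $\blacksquare$
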